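# Signs of the Hilbert coefficients of quadratic algebras

## Lengths of powers, Hilbert coefficients and quadratic algebras

Throughout, $k$ is a field, $S=S_n=k[x_1,\dots,x_n]$ has the standard grading, and $\mathfrak m$ denotes the graded maximal ideal of whatever polynomial ring is under discussion. All ideals are graded. The quotient $S/I$ is Artinian exactly when it is finite-dimensional over $k$, that is, when $I$ contains a power of $\mathfrak m$.

**Definition (length of a power).** If $S_n/I$ is Artinian and $s\ge 1$, put $l(S_n/I^s)=\sum_{i\ge 0}\dim_k (S_n/I^s)_i$.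

For $I=\mathfrak m$ in $k[x,y]$, the length $l(S_2/\mathfrak m^s)$ counts monomials of degree at most $s-1$ in two variables, so it equals $\binom{s+1}{2}$.

**Definition (Hilbert coefficients).** By a theorem of Samuel, $l(S_n/I^s)$ agrees for all large $s$ with a polynomial $P(s)$ of degree $n$, the Hilbert–Samuel polynomial. Write
$$P(s)=e_0\binom{s+n-1}{n}-e_1\binom{s+n-2}{n-1}+\cdots+(-1)^ie_i\binom{s+n-i-1}{n-i}+\cdots+(-1)^ne_n .$$
The integers $e_i=e_i(I)$, $0\le i\le n$, are the Hilbert coefficients of $I$.

The polynomials $\binom{s+n-i-1}{n-i}$ have the distinct degrees $n,n-1,\dots,0$, so the $e_i$ are uniquely determined by $P$. The last two polynomials are $\binom s1=s$ and $1$. Here are two examples.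

- $I=(x^2)\subset k[x]$: $l(S_1/I^s)=2s=2\binom s1$, so $(e_0,e_1)=(2,0)$.
- $I=\mathfrak m^2\subset k[x,y]$: $l(S_2/I^s)=\binom{2s+1}{2}=2s^2+s=4\binom{s+1}{2}-s$, so $(e_0,e_1,e_2)=(4,1,0)$.

**Definition (quadratic algebra).** $S_n/I$ is a quadratic algebra if it is Artinian and $I$ is generated by homogeneous elements of degree $2$.

So $k[x,y]/(x^2,y^2)$ is one. The ring $k[x,y]/(x^2,xy)$ is not, since all powers of $y$ survive; nor is $k[x,y]/(x^2,y^3)$, where a generator of degree $3$ is needed.

**Definition (products of subspaces).** For subspaces $U,V$ of a ring, $UV$ is the span of all products $uv$, and $V^s$ is the span of all $s$-fold products of elements of $V$; $V^0=k$.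

If $V=\langle x^2,y^2\rangle\subset k[x,y]_2$, then $V^s$ has basis $x^{2a}y^{2b}$ with $a+b=s$, so $\dim V^s=s+1$, while $\dim k[x,y]_{2s}=2s+1$. If $I$ is generated by $V=I_2$, then $I^s$ is generated by $V^s$, so $(I^s)_{2s}=V^s$ and $I^s$ has nothing in degrees below $2s$.

**Definition (socle, Gorenstein).** The socle of a graded Artinian quotient $C$ of $S$ is $\{c\in C: C_1c=0\}$. The ring $C$ is Gorenstein if its socle is one-dimensional.

The socle of $k[x,y]/(x^2,y^2)$ is spanned by $xy$, so this ring is Gorenstein. The socle of $k[x,y]/\mathfrak m^2$ is spanned by $x$ and $y$, so this one is not.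

We shall use the following textbook facts.

**Fact 1.** Let $q_1,\dots,q_n\in S_n$ be homogeneous of positive degree. Then $S_n/(q_1,\dots,q_n)$ is Artinian if and only if $q_1,\dots,q_n$ is a regular sequence. In that case the $q_j$ are algebraically independent, $S_n$ is a free module over $k[q_1,\dots,q_n]$ of rank $\dim_k S_n/(q_1,\dots,q_n)$, and $S_n/(q_1,\dots,q_n)$ is Gorenstein.

If all $q_j$ are quadrics, the quotient has Hilbert series $(1-z^2)^n/(1-z)^n=(1+z)^n$, hence dimension $2^n$. Put $J=(q_1,\dots,q_n)$ and $R=k[q_1,\dots,q_n]$, a polynomial ring with maximal ideal $\mathfrak n=(q_1,\dots,q_n)R$. Then $J^s=\mathfrak n^sS$, so $S/J^s\cong (R/\mathfrak n^s)^{2^n}$ and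
$$l(S_n/J^s)=2^n\binom{s+n-1}{n}\qquad (s\ge 1).\tag{1}$$
So $e(J)=(2^n,0,\dots,0)$.

**Fact 2.** If $k$ is infinite and $S_n/I$ is a quadratic algebra, then $I_2$ contains a regular sequence of length $n$.

Indeed, suppose $q_1,\dots,q_j\in I_2$ is a regular sequence with $j<n$. The ring $S/(q_1,\dots,q_j)$ is Cohen–Macaulay, so its associated primes correspond to finitely many primes of $S$ of height $j<n$. None of them contains the $\mathfrak m$-primary ideal $I$, so each meets $I_2$ in a proper subspace. A vector space over an infinite field is not a finite union of proper subspaces, so some $q_{j+1}\in I_2$ avoids all these primes, and it is a nonzerodivisor modulo $(q_1,\dots,q_j)$.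

**Fact 3.** For a field extension $K/k$ we have $S_K/I^sS_K=(S/I^s)\otimes_kK$. So lengths, and hence Hilbert coefficients, do not change under extension of $k$.

**Fact 4.** Let $\mathfrak a\subset S$ be a homogeneous ideal and fix a monomial order. The monomials outside the initial ideal of $\mathfrak a$ form a basis of $S/\mathfrak a$, and every divisor of such a monomial is again such a monomial.

The following results about signs are stated for an $\mathfrak m$-primary ideal in a Cohen–Macaulay local ring; they apply here because localizing at $\mathfrak m$ changes neither $S/I^s$ nor its length. First, $e_1(I)\ge 0$, with equality if and only if $I$ is generated by a system of parameters (Northcott). Second, $e_2(I)\ge 0$ (Narita). On the other hand, $e_3(I)$ can be negative for general such ideals (Narita).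

## Must the coefficients of a quadratic algebra be nonnegative?

Does restricting to quadrics remove the bad sign of $e_3$, and of all later coefficients? The following is a conjecture in Ralf Froberg, "Hilbert coefficients of quadratic algebras", arXiv:2311.02860 (2023).

**Conjecture.** If $S_n/I$ is a quadratic algebra, then $e_i(I)\ge 0$ for all $i$.

It is false, and we shall determine exactly for which pairs $(n,i)$ the inequality always holds.

**Theorem A.** Let $k$ be any field and let $I=(x^2,y^2,z^2,w^2,xz,xw,yz,yw,zw)\subset k[x,y,z,w]$, generated by all quadratic monomials except $xy$. Then $l(S_4/I^s)=\binom{2s+3}{4}+s$ for every $s\ge 1$. Hence $(e_0,\dots,e_4)=(16,12,1,-1,0)$; in particular $e_3(I)=-1$.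

**Theorem B.** Let $k$ be any field, $n\ge 1$ and $0\le i\le n$. Then $e_i(I)\ge 0$ for all quadratic algebras $S_n/I$ if and only if $i\le 2$ or $(n,i)=(3,3)$. In particular the conjecture holds exactly for $n\le 3$.

**Addendum.** For $n=3$ the vector $(e_0,e_1,e_2,e_3)$ is one of $(8,0,0,0)$, $(8,2,0,0)$, $(8,4,3,1)$, $(8,4,1,0)$, $(8,4,0,0)$. For each $n\ge 4$ there is a quadratic algebra with $e_3=-3\cdot 2^{n-4}$ and $e_4=-2^{n-4}$ simultaneously.

## One variable, two variables, and the ideal $\mathfrak m^2$

For $n=1$ the only quadratic algebra is $k[x]/(x^2)$, with $e=(2,0)$.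

For $n=2$ let $V=I_2$. A principal ideal of $k[x,y]$ is not $\mathfrak m$-primary, so $\dim V$ is $2$ or $3$. If $\dim V=2$, then $I$ is generated by two quadrics with Artinian quotient, a regular sequence by Fact 1, and (1) gives $e=(4,0,0)$. If $\dim V=3$, then $I=\mathfrak m^2$ and $e=(4,1,0)$ as computed above. No negative sign occurs.

In every number of variables we therefore have two extreme examples: complete intersections of $n$ quadrics, treated in (1), and $\mathfrak m^2$. The purpose of the first lemma is to compute the second one.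

**Lemma 1.** For all $s\ge 1$,
$$l(S_n/\mathfrak m^{2s})=\binom{2s+n-1}{n}=\sum_{i=0}^n(-1)^i\epsilon_i\binom{s+n-i-1}{n-i},\qquad \epsilon_i=\sum_p\binom{n+1}{2p+1}\binom pi .$$
In particular $e_i(\mathfrak m^2)=\epsilon_i\ge 0$, and $\epsilon_i=0$ for $i>n/2$.

**Proof.** The first equality counts monomials of degree at most $2s-1$ in $n$ variables. For the second, start from
$$\sum_j\dim (S_n)_j\,z^j=\frac{1}{(1-z)^n}=\frac{(1+z)^n}{(1-z^2)^n}.$$
The even part of the numerator is $\sum_p\binom n{2p}z^{2p}$ and the odd part is $z\sum_p\binom n{2p+1}z^{2p}$. With $t=z^2$ this gives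
$$\sum_{s\ge 0}\bigl(\dim (S_n)_{2s}+\dim (S_n)_{2s+1}\bigr)t^s=\frac{h(t)}{(1-t)^n},\qquad h(t)=\sum_p\left[\binom n{2p}+\binom n{2p+1}\right]t^p=\sum_p\binom{n+1}{2p+1}t^p .$$
Since $l(S_n/\mathfrak m^{2s})$ is the sum of the bracketed dimensions $\dim (S_n)_{2u}+\dim (S_n)_{2u+1}$ over $0\le u\le s-1$, we multiply by $t/(1-t)$:
$$\sum_{s\ge 1} l(S_n/\mathfrak m^{2s})\,t^s=\frac{t\,h(t)}{(1-t)^{n+1}} .$$
Expand $h(t)=\sum_i\epsilon_i(t-1)^i$ around $t=1$. Since $t^p=\sum_i\binom pi(t-1)^i$, the coefficients are the $\epsilon_i$ of the statement, and $\epsilon_i=0$ for $i>\deg h=\lfloor n/2\rfloor$. So the series equals $\sum_i(-1)^i\epsilon_i\,t/(1-t)^{n-i+1}$. The coefficient of $t^s$ with $s\ge 1$ in $t/(1-t)^{r+1}$ is $\binom{s+r-1}{r}$; put $r=n-i$. $\square$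

The two cases we need most are these. For $n=3$: $h=4+4t$ and $\epsilon=(8,4,0,0)$. For $n=4$: $h=5+10t+t^2$ and $\epsilon=(16,12,1,0,0)$.

## Squeezing between a complete intersection and $\mathfrak m^2$

Both extremes have nonnegative coefficients, so a sensible first attempt is to trap everything else between them. Let $S_n/I$ be a quadratic algebra and extend $k$ so that it is infinite (Fact 3). By Fact 2 there is $J\subset I$ generated by a regular sequence of $n$ quadrics. From $J^s\subset I^s\subset\mathfrak m^{2s}$ we get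
$$\binom{2s+n-1}{n}\;\le\; l(S_n/I^s)\;\le\; 2^n\binom{s+n-1}{n}.$$
Both ends have leading term $2^ns^n/n!$, so $e_0(I)=2^n$. Subtracting, for large $s$,
$$0\le 2^n\binom{s+n-1}n-l(S_n/I^s)=e_1\binom{s+n-2}{n-1}-\cdots,\qquad 0\le l(S_n/I^s)-\binom{2s+n-1}n=(\epsilon_1-e_1)\binom{s+n-2}{n-1}+\cdots,$$
so $0\le e_1\le\epsilon_1$. Here the attempt stops: an inequality valid for large $s$ sees only the leading coefficient of a polynomial, so it says nothing about $e_2,e_3,\dots$ once $e_1$ is strictly between the bounds.

The failure shows where to look. Put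
$$D(s)=l(S_n/I^s)-l(S_n/\mathfrak m^{2s})\ \ge 0 .$$
Suppose that $D$ is, for large $s$, a nonzero polynomial of degree exactly $n-i$. Its leading coefficient is positive, and it is a positive multiple of $(-1)^i(e_i-\epsilon_i)$. If $i$ is odd this forces $e_i<\epsilon_i$, and if moreover $i>n/2$, then $\epsilon_i=0$ and $e_i<0$. So instead of proving the conjecture, the lower half of the squeeze suggests a way to break it: with $n=4$, find $I$ such that $D(s)$ grows exactly linearly. Then $i=3$.

To do this we need ideals for which $D(s)$ can be computed exactly. The next lemma supplies a family in which $D(s)$ does not depend on how many of the variables are "extra". Adding one extra variable keeps $D$ fixed but moves its term of degree $j$ from $e_{n-j}$ to $e_{n+1-j}$, and so flips the sign with which it enters.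

## Adding variables without changing the excess over $\mathfrak m^{2s}$

**Lemma 2.** Let $B$ be a standard graded polynomial ring over $k$ and $V\subset B_2$ a subspace with $B_1V=B_3$. Let $S=B[w_1,\dots,w_r]$ with $r\ge 0$, let $n$ be the number of variables of $S$, and let $I\subset S$ be the ideal generated by $V$ and $(w_1,\dots,w_r)\mathfrak m$. Then $S/I$ is a quadratic algebra, and for all $s\ge 1$
$$l(S/I^s)=\binom{2s+n-1}{n}+\dim B_{2s}-\dim V^s .$$

The hypothesis holds for $V=\langle x^2,y^2\rangle\subset k[x,y]$, because $x\cdot x^2,\ y\cdot x^2,\ x\cdot y^2,\ y\cdot y^2$ are all the cubic monomials. It fails for $V=\langle x^2,y^2,z^2\rangle\subset k[x,y,z]$, because $xyz\notin B_1V$.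

**Step 1: in high degrees, powers of $V$ miss nothing.** For $p\ge 1$ we have $B_pV=B_{p-1}B_1V=B_{p-1}B_3=B_{p+2}$. Induction on $t$ gives
$$B_pV^t=B_{p+2t}\qquad (p\ge 1,\ t\ge 0).\tag{2}$$
Only $p=0$ is excluded, and this is why $V^s$ may be smaller than $B_{2s}$.

**Step 2: find $I^s$ in degree $2s$.** Let $W=(w_1,\dots,w_r)S$. Then $I_2=V\oplus W_2$ and $S_{2s}=B_{2s}\oplus W_{2s}$. We claim
$$(I^s)_{2s}=V^s\oplus W_{2s}.$$
The left side is $I_2^s=(V\oplus W_2)^s$, which lies in $V^s+W_{2s}$ and contains $V^s$. So we must show that each monomial $u\in W_{2s}$ lies in $I_2^s$. Write $u=w^\alpha v$ with $|\alpha|=p\ge 1$ and $v$ a monomial in $B_q$, $p+q=2s$. Then $p$ and $q$ have the same parity.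

If $p\ge q$, pair each of the $q$ variable factors of $v$ with one $w$-factor, and pair the remaining $p-q$ $w$-factors among themselves. So $u$ is a product of $q$ elements $w_ix_j$ ($x_j$ a variable of $B$) and $(p-q)/2$ elements $w_iw_{i'}$. That is $q+(p-q)/2=s$ elements of $I_2$.

If $p<q$, put $t=(q-p)/2$. There are too few $w$'s to absorb all of $v$, and here (2) helps: since $p\ge 1$, $v\in B_q=B_pV^t$, so $v$ is a linear combination of elements $b\,g$ with $b\in B_p$ a monomial and $g\in V^t$. Each $w^\alpha b$ is a product of $p$ elements $w_ix_j$. Hence $u=w^\alpha v\in I_2^{p+t}$, and $p+t=(p+q)/2=s$.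

**Step 3: $I^s$ contains everything above degree $2s$.** We show $\mathfrak m^{2s+1}\subset I^s$. By (2) with $p=1$, $B_{2s+1}=B_1V^s\subset I^s$. A monomial of degree $2s+1\ge 3$ divisible by some $w_i$ is a variable times a monomial of degree $2s$ that is still divisible by $w_i$, and the latter lies in $I^s$ by Step 2.

**Step 4: count.** Since $I^s\subset\mathfrak m^{2s}$ and $I^s\supset\mathfrak m^{2s+1}$, only degree $2s$ distinguishes $I^s$ from $\mathfrak m^{2s}$. So
$$l(S/I^s)=l(S/\mathfrak m^{2s})+\dim S_{2s}-\dim (I^s)_{2s}=\binom{2s+n-1}n+\dim B_{2s}-\dim V^s .$$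
Finally $\mathfrak m^3\subset I$ (Step 3 with $s=1$), so $S/I$ is Artinian, and $I$ is generated by quadrics. $\square$

## All quadratic monomials except $xy$: proof of Theorem A

Apply Lemma 2 with $B=k[x,y]$, $V=\langle x^2,y^2\rangle$ and extra variables $z,w$. The hypothesis was checked above. The ideal generated by $x^2,y^2$ and $(z,w)\mathfrak m$ is the ideal $I$ of Theorem A. Since $\dim B_{2s}-\dim V^s=(2s+1)-(s+1)=s$, Lemmas 1 and 2 give, for all $s\ge 1$,
$$l(S_4/I^s)=\binom{2s+3}4+s=16\binom{s+3}4-12\binom{s+2}3+\binom{s+1}2+s .$$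
The coefficient of $\binom s1$ is $(-1)^3e_3$, so $e_3=-1$, and the constant term gives $e_4=0$. Hence $e=(16,12,1,-1,0)$. This proves Theorem A. $\square$

Two checks by hand. For $s=1$, $S_4/I$ has basis $1,x,y,z,w,xy$, so its length is $6=\binom 54+1$. For $s=2$, by Steps 2 and 3 the monomials of degree at least $4$ outside $I^2$ are those of degree $4$ in $x,y$ with odd exponents, namely $x^3y$ and $xy^3$: exactly $2=s$ of them.

It is instructive to vary the number $r$ of extra variables while $D(s)=s$ stays fixed. With $r=0$ we get the complete intersection $(x^2,y^2)$ and $4\binom{s+1}2-s+s$, so $e=(4,0,0)$. With $r=1$ we get $\binom{2s+2}3+s$ and $e=(8,4,1,0)$. With $r=2$ the same term $s$ sits at $e_3$, and the sign is negative.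

## Adjoining the square of a new variable

For Theorem B we need negative coefficients at every $(n,i)$ with $i\ge 3$ other than $(3,3)$. The next lemma carries an example from $m$ variables to $m+1$ and also creates a new last coefficient.

**Lemma 3.** Let $S_m/I$ be a quadratic algebra, $P$ the Hilbert–Samuel polynomial of $I$, and $I'=(I,y^2)\subset S_{m+1}=S_m[y]$. Then $S_{m+1}/I'$ is a quadratic algebra, $e_i(I')=2e_i(I)$ for $0\le i\le m$, and
$$(-1)^{m+1}e_{m+1}(I')=2\sum_{u\ge 1}\bigl(l(S_m/I^u)-P(u)\bigr).$$

**Proof.** $S_{m+1}/I'=(S_m/I)[y]/(y^2)$ is finite-dimensional, and $I'$ is generated by quadrics. Put $I^j=S_m$ for $j\le 0$. We have $I'^s=\sum_{t=0}^s y^{2t}I^{s-t}S_{m+1}$. The coefficient of $y^a$ in an element of $I'^s$ ranges over the sum of the ideals $I^{s-t}$ with $2t\le a$ and $t\le s$. These ideals grow with $t$, so the sum is $I^{s-\lfloor a/2\rfloor}$. Therefore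
$$I'^s=\bigoplus_{a\ge 0}y^aI^{s-\lfloor a/2\rfloor},\qquad l(S_{m+1}/I'^s)=\sum_{a=0}^{2s-1}l\bigl(S_m/I^{s-\lfloor a/2\rfloor}\bigr)=2\sum_{u=1}^sl(S_m/I^u).$$
Split the last expression as $2\sum_{u=1}^sP(u)+2\sum_{u=1}^s\bigl(l(S_m/I^u)-P(u)\bigr)$. For large $s$ the second part is constant and equals the right side of the claimed formula. For the first part use $\sum_{u=1}^s\binom{u+r-1}r=\binom{s+r}{r+1}$ with $r=m-i\ge 0$. With $n=m+1$ we have $\binom{s+r}{r+1}=\binom{s+n-i-1}{n-i}$, so the first part is $\sum_{i=0}^m(-1)^i2e_i(I)\binom{s+n-i-1}{n-i}$ and has no constant term in this basis. Compare coefficients. $\square$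

Note the last formula: it is not $P$ that decides the new coefficient, but the failure of $l(S_m/I^u)=P(u)$ for small $u$. Starting from $\mathfrak m^2$ or from a complete intersection of quadrics, where $l=P$ for all $u\ge 1$ by Lemma 1 and (1), the new coefficient is $0$.

## Four quadrics with a quartic relation

This example is for even $n$: it produces a negative $e_{n-1}$ and a negative $e_n$ at once.

**Example S.** Let $B=k[x,y,z]$ and $V=\langle yz,\,zx,\,xy,\,x^2+y^2+z^2\rangle$, with $n-3$ extra variables as in Lemma 2, $n\ge 3$.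

**Step 1: $B_1V=B_3$.** A cubic monomial involving two different variables is divisible by $xy$, $yz$ or $zx$. Moreover $x^3=x(x^2+y^2+z^2)-y\cdot xy-z\cdot xz$, and symmetrically for $y^3$ and $z^3$.

**Step 2: compute $\dim V^s$.** Put $a=yz$, $b=zx$, $c=xy$, $d=x^2+y^2+z^2$. In $B$,
$$a^2b^2+b^2c^2+c^2a^2=x^2y^2z^2(x^2+y^2+z^2)=abc\cdot d .$$
So the quartic $G=a^2b^2+b^2c^2+c^2a^2-abcd$, read as a polynomial in independent variables $a,b,c,d$, lies in the kernel of the map $k[a,b,c,d]\to B$.

$G$ is irreducible. It has degree $1$ in $d$ over $k[a,b,c]$, with coefficients $-abc$ and $a^2b^2+b^2c^2+c^2a^2$. The second is not divisible by $a$ (set $a=0$: $b^2c^2\ne 0$), nor, by symmetry, by $b$ or $c$. So the coefficients are coprime, and Gauss's lemma applies.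

Let $A=k[V]\subset B$ be the image. By (2), $B_j=B_{j-2}V$ for $j\ge 3$, so $B$ is generated as an $A$-module by $B_0+B_1+B_2$. Hence $B$ is finite over $A$ and $\dim A=3$. The kernel is thus a prime of height $4-3=1$ containing the nonzero prime $(G)$, so it equals $(G)$. As $V^s$ is the image of the forms of degree $s$, for $s\ge 1$
$$\dim V^s=\binom{s+3}3-\binom{s-1}3=\frac{(s^3+6s^2+11s+6)-(s^3-6s^2+11s-6)}6=2s^2+2 .\tag{3}$$

**Step 3: read off coefficients.** Since $\dim B_{2s}=\binom{2s+2}2=2s^2+3s+1$, Lemma 2 gives
$$l(S_n/I^s)=\binom{2s+n-1}n+3s-1\qquad(s\ge 1).$$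
For $n\ge 3$ we have $n-1>n/2$, so $\epsilon_{n-1}=\epsilon_n=0$, and therefore $(-1)^{n-1}e_{n-1}=3$ and $(-1)^ne_n=-1$. For even $n\ge 4$ this says
$$e_{n-1}=-3,\qquad e_n=-1 .$$
For $n=3$ it gives $e=(8,4,3,1)$.

## Five quadrics whose square is everything

One situation is still missing: $i=n$ odd. Here we use the new coefficient in Lemma 3, so we want an ideal whose length function differs from its polynomial in one place only.

**Example T.** Let $B=k[x,y,z]$ and $V=\langle x^2,\,y^2,\,xz,\,yz,\,xy-z^2\rangle$, with $m-3$ extra variables as in Lemma 2, $m\ge 3$.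

**Step 1: $B_1V=B_3$.** Every cubic monomial other than $z^3$ is divisible by $x^2$, $y^2$, $xz$ or $yz$, and $z^3=-z(xy-z^2)+x\cdot yz$.

**Step 2: $V^2=B_4$.** Since $B_2=V+kz^2$, we have $B_4=V^2+z^2V+kz^4$. The generators of the last two terms lie in $V^2$:

- $z^2x^2=(xz)^2$, $\ z^2y^2=(yz)^2$, $\ xyz^2=(xz)(yz)$;
- $z^2\cdot xz=-xz(xy-z^2)+x^2\cdot yz$ and $z^2\cdot yz=-yz(xy-z^2)+y^2\cdot xz$;
- $z^4=(xy-z^2)^2+2xyz^2-x^2\cdot y^2$, where $xyz^2\in V^2$ by the first line;
- $z^2(xy-z^2)=xyz^2-z^4$.

**Step 3: lengths.** If $V^s=B_{2s}$ with $s\ge 2$, then $V^{s+1}=B_{2s}V=B_{2s+2}$ by (2). So $V^s=B_{2s}$ for all $s\ge 2$, while $\dim B_2-\dim V=1$. Lemma 2 gives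
$$l(S_m/I^s)=\binom{2s+m-1}m+\delta_{s,1}\qquad (s\ge 1),$$
where $\delta_{s,1}$ is $1$ for $s=1$ and $0$ otherwise. Thus $P(s)=\binom{2s+m-1}m$ and $\sum_{u\ge 1}(l(S_m/I^u)-P(u))=1$.

**Step 4: adjoin a square.** With $I'=(I,y'^2)\subset S_{m+1}$, $y'$ a new variable, Lemma 3 gives $(-1)^{m+1}e_{m+1}(I')=2$. If $n=m+1$ is odd and $n\ge 5$, then $e_n(I')=-2$.

## Negative coefficients for every other pair $(n,i)$

We now prove the "only if" half of Theorem B: for $3\le i\le n$ with $(n,i)\ne(3,3)$ some quadratic algebra has $e_i<0$.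

- If $i$ is even, then $i\ge 4$, and Example S in $i$ variables has $e_i=-1$. Adjoining $n-i$ squares (Lemma 3) gives $e_i=-2^{n-i}$ in $n$ variables.
- If $i$ is odd and $n\ge i+1$, Example S in $i+1$ variables (an even number, at least $4$) has $e_i=-3$. Adjoining $n-i-1$ squares gives $e_i=-3\cdot 2^{n-i-1}$.
- If $i=n$ is odd, then $n\ge 5$ because $(n,i)\ne(3,3)$, and Example T gives $e_n=-2$.

Starting from Example S with $n=4$, where $e_3=-3$ and $e_4=-1$, and adjoining $n-4$ squares, we get $e_3=-3\cdot 2^{n-4}$ and $e_4=-2^{n-4}$ simultaneously for each $n\ge 4$. This is the second statement of the Addendum.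

## Three variables, sorted by the number of quadrics

It remains to prove the "if" half of Theorem B. For $i\le 2$: $e_0>0$ because $P$ has degree $n$ and positive values for large $s$; $e_1\ge 0$ by Northcott; $e_2\ge 0$ by Narita. The remaining pair is $(n,i)=(3,3)$, and we determine the whole vector $e$.

Let $S=S_3$, let $S/I$ be a quadratic algebra, $V=I_2$ and $\mu=\dim V$. By Fact 3 we may assume $k$ algebraically closed. By Fact 2, $V$ contains a regular sequence $q_1,q_2,q_3$, and $3\le\mu\le\dim S_2=6$.

**Case $\mu=3$.** Here $I=(q_1,q_2,q_3)$, and $e=(8,0,0,0)$ by (1).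

**Reduction for $\mu\ge 4$: $S_1V=S_3$.** This makes Lemma 2 available with $B=S$ and $r=0$. The ring $C=S/(q_1,q_2,q_3)$ has Hilbert function $1,3,3,1$ and is Gorenstein (Fact 1). Its top degree $C_3$ is contained in the socle, so the one-dimensional socle is exactly $C_3$. Choose $q\in V\setminus\langle q_1,q_2,q_3\rangle$. Its image in $C_2$ is nonzero and not in the socle, so $C_1q\ne 0$; as $\dim C_3=1$, $C_1q=C_3$. Lifting to $S$, $S_3=S_1q+S_1\langle q_1,q_2,q_3\rangle\subset S_1V$.

So for $\mu\ge 4$ and $s\ge 1$, Lemmas 1 and 2 give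
$$l(S/I^s)=8\binom{s+2}3-4\binom{s+1}2+\bigl(\dim S_{2s}-\dim V^s\bigr),\qquad \dim S_{2s}=2s^2+3s+1 .\tag{4}$$
Everything depends on the growth of $\dim V^s$.

**Case $\mu=6$.** $I=\mathfrak m^2$ and $e=(8,4,0,0)$.

**Case $\mu=4$.** Let $A=k[V]$, graded by $A_s=V^s$. As in Example S, $S_1V=S_3$ implies that $S$ is a finite $A$-module, so $A$ is a domain of dimension $3$ generated by four elements of degree $1$. Hence $A\cong k[T_1,\dots,T_4]/(G)$ with $G$ homogeneous and irreducible of some degree $d$. Since $\dim V=4$, there is no linear relation, so $d\ge 2$.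

To restrict $d$, compare $A$ with $M=\bigoplus_sS_{2s}$, graded by $M_s=S_{2s}$. It is an $A$-submodule of the finite module $S$, so it is finite over the Noetherian ring $A$. It contains $A$ and is torsion-free. Let $\rho\ge 1$ be its rank. The homogeneous elements span $M$, so there are homogeneous $u_1,\dots,u_\rho\in M$, of degrees $a_1,\dots,a_\rho$, forming a basis of $M\otimes_A\mathrm{Frac}(A)$. This gives an injection $\bigoplus_jA(-a_j)\to M$ whose cokernel $N$ is a finite graded torsion module. A product of nonzero homogeneous annihilators of homogeneous generators of $N$ is a nonzero homogeneous $f\in A$ with $fN=0$. So $N$ is a finite module over $A/(f)$, which has dimension at most $2$, and $\dim N_s$ grows at most linearly. On the other hand, for large $s$,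
$$\dim A_s=\binom{s+3}3-\binom{s+3-d}3=\frac d2s^2+O(s),\qquad \dim M_s=2s^2+O(s).$$
Comparing the coefficients of $s^2$ gives $\rho d/2=2$, that is, $\rho d=4$. So $d\in\{2,4\}$.

If $d=4$, then $\dim V^s=2s^2+2$ by the computation in (3). By (4) the correction is $3s-1$, so $e=(8,4,3,1)$.

If $d=2$, then
$$\dim V^s=\binom{s+3}3-\binom{s+1}3=\frac{(s+1)\bigl[(s^2+5s+6)-(s^2-s)\bigr]}6=(s+1)^2 .$$
The correction in (4) is $s^2+s=2\binom{s+1}2$, so $e=(8,2,0,0)$.

**Case $\mu=5$: a bilinear form.** Now $V=\ker\lambda$ for a nonzero linear functional $\lambda$ on $S_2$. Consider the symmetric bilinear form $(l,l')\mapsto\lambda(ll')$ on the three-dimensional space $S_1$. Products $ll'$ span $S_2$, so the form is nonzero; let $\rho\in\{1,2,3\}$ be its rank (no relation to the $\rho$ of the previous case). A linear form $z$ is in the radical exactly when $zS_1\subset V$.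

**Subcase $\rho=1$ does not occur.** The radical would contain independent $y,z$, so $yS_1+zS_1\subset V$. The left side has dimension $3+3-1=5$, so it equals $V$, and $I\subset(y,z)$ would not be $\mathfrak m$-primary.

**Subcase $\rho=2$.** Let $z$ span the radical and complete it to coordinates $x,y,z$. Put $B=k[x,y]$. From $zS_1\subset V$ and $S_2=B_2\oplus zS_1$ we get $V=V'\oplus zS_1$ with $V'=V\cap B_2$ of dimension $5-3=2$. Thus $I$ is generated by $V'$ and $z\mathfrak m$, which is the shape in Lemma 2 with one extra variable $z$. To check the hypothesis, let $f,g$ be a basis of $V'$. Then $B/(f,g)=S/(I,z)$ is Artinian, so by Fact 1 $f,g$ is a regular sequence, and $B/(f,g)$ has Hilbert series $(1+z)^2$, i.e. Hilbert function $1,2,1$. So it vanishes in degree $3$, which means $B_1V'=B_3$. Also $f,g$ are algebraically independent, so $\dim V'^s=s+1$. Lemma 2 gives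
$$l(S/I^s)=\binom{2s+2}3+(2s+1)-(s+1)=\binom{2s+2}3+s,$$
so $e=(8,4,1,0)$.

**Subcase $\rho=3$.** The aim is to show $V^2=S_4$. Suppose not, and let $0\ne\Phi\in S_4^*$ vanish on $V^2$.

First build a graded ring from $\Phi$. For $0\le i\le 4$ let $\mathfrak a_i=\{u\in S_i:\Phi(uS_{4-i})=0\}$, and let $\mathfrak a_i=S_i$ for $i>4$. Then $\mathfrak a=\bigoplus\mathfrak a_i$ is a homogeneous ideal: if $u\in\mathfrak a_i$, $v\in S_j$ and $i+j\le 4$, then $\Phi(uvS_{4-i-j})\subset\Phi(uS_{4-i})=0$. The map $(u,v)\mapsto\Phi(uv)$ induces perfect pairings between $S_i/\mathfrak a_i$ and $S_{4-i}/\mathfrak a_{4-i}$. Since $\Phi\ne 0$, the Hilbert function of $S/\mathfrak a$ is $(1,h_1,h_2,h_3,1)$ with $h_1=h_3$.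

Next bound $h_2$. It is the rank of the map $S_2\to S_2^*$, $q\mapsto\Phi(q\,\cdot\,)$, whose kernel is $\mathfrak a_2$. For $q\in V$ the functional $\Phi(q\,\cdot\,)$ vanishes on $V$, so it lies in $k\lambda$. So the hyperplane $V$ has image of dimension at most $1$, and $h_2\le 2$.

Next bound $h_3$. By Macaulay's theorem on growth of Hilbert functions, $h_2\le 2$ implies $h_3\le 2$; here is this case by hand. By Fact 4, $h_2$ and $h_3$ count the standard monomials of degrees $2$ and $3$, those outside the initial ideal of $\mathfrak a$, and every quadratic divisor of a standard cubic is standard. A product of three distinct variables has three quadratic divisors, so it is not standard. The other cubics are $x_i^3$, which needs $x_i^2$, and $x_i^2x_j$ with $j\ne i$, which needs $x_i^2$ and $x_ix_j$. There are at most two standard quadratic monomials. If both are squares, $x_i^2$ and $x_j^2$, only $x_i^3$ and $x_j^3$ can be standard. If exactly one is a square, $x_i^2$, then only $x_i^3$ and, if the other monomial is $x_ix_j$, also $x_i^2x_j$ can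 be standard. If none is a square, no cubic is standard. So $h_3\le 2$.

Hence $h_1=h_3\le 2<3$, so there is $0\ne z\in S_1$ with $\Phi(zS_3)=0$. If $\lambda(zl)\ne 0$ for some $l\in S_1$, then $S_2=V+k\,zl$, so $S_4=S_2S_2=V^2+zl\,S_2$. But $\Phi$ vanishes on $V^2$ and on $zl\,S_2\subset zS_3$, so $\Phi=0$, a contradiction. Thus $\lambda(zS_1)=0$, so $z$ is a nonzero element of the radical, contradicting $\rho=3$. This proves $V^2=S_4$.

By (2), $V^{s+1}=S_{2s}V=S_{2s+2}$ whenever $V^s=S_{2s}$ and $s\ge 1$, so $V^s=S_{2s}$ for all $s\ge 2$. By (4), $l(S/I^s)=\binom{2s+2}3$ for $s\ge 2$, and $e=(8,4,0,0)$.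

**End of the proof.** The cases give exactly the five vectors listed in the Addendum, and in all of them $e_3\in\{0,1\}$. So $e_3(I)\ge 0$ for $n=3$, which completes the "if" half of Theorem B. Since the pairs with $i\le 2$ and the pair $(3,3)$ include all pairs with $n\le 3$, while for each $n\ge 4$ the pair $(n,3)$ fails, the conjecture holds exactly for $n\le 3$. $\square$

**Example (each row of the list).** All five vectors occur, in the order of the Addendum:

- $(8,0,0,0)$ for $(x^2,y^2,z^2)$, by (1).
- $(8,2,0,0)$ for $(x^2,xy,y^2,z^2)$: here $\mu=4$, and the relation $x^2\cdot y^2=(xy)^2$ has degree $2$, so $d=2$.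
- $(8,4,3,1)$ for Example S with $n=3$.
- $(8,4,1,0)$ for $(x^2,y^2,xz,yz,z^2)$: here $\lambda$ is the coefficient of $xy$, and the form has rank $2$ with radical spanned by $z$.
- $(8,4,0,0)$ for $\mathfrak m^2$.
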